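\title{Sparse grids and Verstra\"ete's conjecture on even cycles}

\begin{abstract}
A conjecture of Verstra\"ete asserts that for $2\le a<b$ every $C_{2b}$-free graph has a $C_{2a}$-free subgraph containing a constant proportion of its edges. We show that it fails for $C_{4k}$ and $C_{4k+t}$ whenever $t\equiv 2\pmod 4$ is positive and $k\ge (t+6)/4$. The counterexamples are incidence graphs between a sparse random subset of the grid $[n]^d$ and the axis-parallel lines. In them every cycle of length at most $8k-6$ has length divisible by $4$ and at least $4k$, while every subgraph with a $(1+\varepsilon)/d$ proportion of the edges contains a $C_{4k}$.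
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs are finite and simple, $e(G)$ is the number of edges of $G$, and $C_r$ is the cycle of length $r$. A graph is \emph{$C_r$-free} if it has no subgraph, induced or not, isomorphic to $C_r$. Let $2\le a<b$ be integers. We say that \emph{Verstra\"ete's conjecture holds for the pair $(C_{2a},C_{2b})$} if there is a constant $c>0$ such that every $C_{2b}$-free graph $G$ contains a $C_{2a}$-free subgraph with at least $c\,e(G)$ edges, and that it \emph{fails} for the pair if there is no such constant. The longer cycle is forbidden in $G$, the shorter one in the subgraph. The conjecture of Verstra\"ete is that it holds for all pairs.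

The constant $c$ measures the price of destroying short even cycles. Without a hypothesis on $G$ the price can be almost everything: a $C_4$-free subgraph of $K_{n,n}$ has fewer than $2n^{3/2}$ of the $n^2$ edges (see Section~\ref{sec:k2}). Forbidding $C_{2b}$ excludes $K_{b,b}$, but it allows $K_{b-1,N}$ for every $N$, since a $C_{2b}$ needs $b$ vertices in each class. This graph is full of short even cycles, and yet they are cheap to destroy: keeping one edge at each vertex of the large class leaves a forest with a $1/(b-1)$ proportion of the edges. For $a=2$ one cannot do essentially better. In a $C_4$-free subgraph two vertices of the small class have at most one common neighbor, and a vertex of degree $r$ in the large class is a common neighbor of $\binom r2\ge r-1$ pairs, so there are at most $N+\binom{b-1}2$ edges out of $(b-1)N$.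

The same trick applies to any bipartite graph in which the vertices of one class have degree at most $d$: some forest contains a $1/d$ proportion of the edges. A family of bipartite counterexamples therefore needs unbounded degrees in both classes, with $b$ fixed, and it needs copies of $C_{2a}$ that survive in every subgraph with a constant proportion of the edges. One may guess that so many short cycles must overlap enough to be combined into a $C_{2b}$. For $a=2$ the conjecture does hold for every $b>2$, by a theorem of K\"uhn and Osthus~\cite{KO}. It is known to fail for $(C_8,C_{10})$.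

Parity suggests where else to look for failures. \emph{Subdivide} a bipartite graph $F$, that is, replace each edge by a path of length two through a new vertex. A cycle of length $r$ in $F$ becomes a cycle of length $2r$, and $r$ is even, so every cycle of the subdivision has length divisible by $4$. However many copies of $C_{4k}$ it has, they never combine into a cycle of length $2$ modulo $4$. This is not yet a counterexample, because the new vertices have degree $d=2$ and half of the edges form a forest. The question is whether $d$ can be raised without losing the parity.

Conlon, Mulrenin and Pohoata~\cite{CMP} state as likely, without proof, that for every positive integer $t\equiv2\pmod 4$ there is a $k_0$ such that Verstra\"ete's conjecture fails for $(C_{4k},C_{4k+t})$ for all $k\ge k_0$. We prove this with an explicit $k_0$.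

\begin{theorem}\label{thm:answer}
Let $t\equiv 2\pmod 4$ be positive. Verstra\"ete's conjecture fails for $(C_{4k},C_{4k+t})$ for every $k\ge k_0:=(t+6)/4$.
\end{theorem}

It follows from a stronger statement.

\begin{theorem}\label{thm:main}
Let $k\ge2$ and $d\ge2$ be integers and let $0<\varepsilon\le1$. There is a finite bipartite graph $G$ with at least one edge such that
\begin{enumerate}
\item[(i)] every cycle of $G$ of length at most $8k-6$ has length divisible by $4$ and at least $4k$;
\item[(ii)] every subgraph of $G$ with at least $\frac{1+\varepsilon}{d}\,e(G)$ edges contains a $C_{4k}$;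
\item[(iii)] $G$ has an acyclic subgraph with exactly $\frac1d\,e(G)$ edges.
\end{enumerate}
\end{theorem}

By (iii), the constant in (ii) is sharp for $G$ up to $\varepsilon$.

\begin{proof}[Proof of Theorem~\ref{thm:answer} from Theorem~\ref{thm:main}]
Since $t\equiv2\pmod4$ and $t\ge2$, the number $k_0$ is an integer and $k_0\ge2$. Let $k\ge k_0$, that is, $t\le 4k-6$. Suppose that a constant $c>0$ works for $(C_{4k},C_{4k+t})$. Choose an integer $d\ge2$ with $d>2/c$ and let $G$ be the graph of Theorem~\ref{thm:main} with $\varepsilon=1$. The length $4k+t$ is at most $8k-6$ and is not divisible by $4$, so $G$ is $C_{4k+t}$-free by (i). Hence $G$ has a $C_{4k}$-free subgraph with at least $c\,e(G)>\frac2d\,e(G)$ edges, which contradicts (ii).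
\end{proof}

The graphs $G$ do not depend on $t$: for each $k\ge2$ a single family handles all $t\equiv2\pmod4$ with $2\le t\le4k-6$ at once, and its members contain no cycle shorter than $4k$. For $t=2$ Theorem~\ref{thm:answer} covers all $k\ge2$, starting from the known pair $(C_8,C_{10})$. This range is exact, because for $k=1$ the conjecture holds for $(C_4,C_{4+t})$ by~\cite{KO}.

The graph $G$ glues many subdivided bipartite graphs along their subdivision vertices. The grid $[n]^d$ organizes the gluing (Section~\ref{sec:grid}), and for $k=2$ the full grid already proves Theorem~\ref{thm:main} (Section~\ref{sec:k2}). For larger $k$ the gluing creates cycles of the wrong parity. They are rarer than the cycles we want, so a random subset of the grid of the right density (Section~\ref{sec:density}) loses the former and keeps the latter (Section~\ref{sec:proof}).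

\section{Points, lines and planes of the grid}\label{sec:grid}

Let $n,d\ge2$, let $[n]=\{1,\dots,n\}$ and $X=[n]^d$. A \emph{line of direction $i$} is a set of $n$ points of $X$ obtained by fixing all coordinates except the $i$-th. Two distinct points of such a line differ in coordinate $i$ and nowhere else. Through each point $x$ there is exactly one line of each direction $i$; we call it $L_i(x)$.

For $S\subseteq X$ let $G_S$ be the bipartite graph whose classes are $S$ and the set of all lines, with $x\in S$ adjacent to $L$ if and only if $x\in L$. Each point of $S$ has degree exactly $d$, so $e(G_S)=d|S|$. Keeping only the edge $xL_1(x)$ at each $x\in S$ leaves a disjoint union of stars and isolated vertices with $|S|=e(G_S)/d$ edges. Thus \emph{every graph $G_S$ satisfies} (iii). Since $G_S$ is obtained from $G_X$ by deleting the points outside $S$, a cycle of $G_X$ is a cycle of $G_S$ exactly when its points lie in $S$.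

\subsection*{Cycles}
A cycle of length $2m$ in $G_X$ can be written $x_1L_1x_2L_2\cdots x_mL_mx_1$ with $m\ge2$, distinct points $x_i$, distinct lines $L_i$, and $x_i,x_{i+1}\in L_i$, where indices are taken modulo $m$. It is a closed walk in the grid whose $i$-th step changes one coordinate, namely the direction $\delta_i$ of $L_i$. Let $D=\{\delta_1,\dots,\delta_m\}$ be the set of directions that the cycle \emph{uses}.

\begin{lemma}\label{lem:cycles}
Consider cycles of length $2m$ in $G_X$.
\begin{enumerate}
\item[(a)] Every such cycle has $|D|\ge2$ and $m\ge2|D|$.
\item[(b)] If $|D|=2$, then $m$ is even.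
\item[(c)] For each $s\ge2$, at most $d^m n^{d+m-s}$ such cycles have $|D|\ge s$.
\end{enumerate}
\end{lemma}

\begin{proof}
The distinct lines $L_i$ and $L_{i+1}$ both contain $x_{i+1}$, and only one line of each direction passes through $x_{i+1}$. So $\delta_i\ne\delta_{i+1}$ for all $i$ modulo $m$. This gives $|D|\ge2$, and if $|D|=2$ the two directions alternate around the cycle, which forces $m$ to be even. If a direction $j$ occurred only once among $\delta_1,\dots,\delta_m$, coordinate $j$ would change exactly once along the walk, and the walk could not return to $x_1$. So each direction in $D$ occurs at least twice and $m\ge 2|D|$.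

For (c), a cycle is determined by $x_1$, the sequence $\delta_1,\dots,\delta_m$, and for each $i$ the value of coordinate $\delta_i$ in $x_{i+1}$, since $x_{i+1}$ agrees with $x_i$ in all other coordinates. There are $n^d$ choices for $x_1$ and at most $d^m$ for the sequence. Fix these, let $j\in D$, and let $i$ be the last index with $\delta_i=j$. Coordinate $j$ does not change after step $i$ and the walk ends at $x_{m+1}=x_1$, so coordinate $j$ of $x_{i+1}$ equals that of $x_1$. Hence $|D|$ of the $m$ values are forced, and the others can be chosen in at most $n^{m-|D|}\le n^{m-s}$ ways.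
\end{proof}

Call a cycle \emph{planar} if $|D|=2$. By (b), planar cycles have length divisible by $4$, so a cycle of length $2$ modulo $4$ uses at least three directions. By (c), each further direction costs a factor $n$ in the count. These two facts drive the whole argument.

\subsection*{Planes}
For $1\le i<j\le d$, a \emph{plane of type $ij$} is a set $\Pi$ of $n^2$ points obtained by fixing all coordinates except $i$ and $j$. The $n^{d-2}$ planes of type $ij$ partition $X$. Such a plane contains $n$ lines of direction $i$, one for each value $v$ of coordinate $j$, and $n$ lines of direction $j$, one for each value $u$ of coordinate $i$; the two lines given by $v$ and $u$ meet exactly in the point of $\Pi$ whose coordinates $i,j$ are $u,v$. For $S\subseteq X$ let $\Gamma_\Pi(S)$ be the bipartite graph whose vertices are these $2n$ lines and which has one edge $L_i(x)L_j(x)$ for each point $x\in S\cap\Pi$. Then $\Gamma_\Pi(X)$ is a $K_{n,n}$ whose edges correspond bijectively to the points of $\Pi$, and $e(\Gamma_\Pi(S))=|S\cap\Pi|$. The incidences between $S\cap\Pi$ and the $2n$ lines form the subdivision of $\Gamma_\Pi(S)$. In this sense $G_S$ is a union of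 subdivided bipartite graphs, with any two of the $d$ edges at a point lying in one of them. For $d=2$ there is only one plane and $G_X$ is the subdivision of $K_{n,n}$.

To prove (ii) we must find a $C_{4k}$ in a subgraph $H$ about which we know only the number of edges. A point that keeps a single edge in $H$ lies on no cycle. The next lemma says that once $H$ has noticeably more than one edge per point, many points keep two edges in the same two directions, and the search moves to the graphs $\Gamma_\Pi$.

\begin{lemma}\label{lem:localize}
Let $S\subseteq X$, let $\varepsilon>0$, and let $H$ be a subgraph of $G_S$ with $e(H)\ge(1+\varepsilon)|S|$. Then there are directions $i<j$ and a set $B\subseteq S$ with $|B|\ge 2\varepsilon|S|/d^3$ that have the following property: if $k\ge2$ and $\Gamma_\Pi(B)$ contains a $C_{2k}$ for some plane $\Pi$ of type $ij$, then $H$ contains a $C_{4k}$.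
\end{lemma}

\begin{proof}
Let $T$ be the set of points of $S$ that have at least two edges in $H$. Every edge of $H$ has exactly one end in $S$; points outside $T$ contribute at most one edge and points in $T$ at most $d$. Therefore
\[
(1+\varepsilon)|S|\le e(H)\le |S\setminus T|+d|T|=|S|+(d-1)|T|,
\]
and $|T|\ge\varepsilon|S|/d$. For $i<j$ let $B_{ij}$ be the set of $x\in S$ such that both $xL_i(x)$ and $xL_j(x)$ are edges of $H$. The $\binom d2\le d^2/2$ sets $B_{ij}$ cover $T$, so one of them, $B=B_{ij}$, has at least $2|T|/d^2\ge2\varepsilon|S|/d^3$ points.

Let $\Pi$ have type $ij$ and let $M_1M_2\cdots M_{2k}M_1$ be a cycle in $\Gamma_\Pi(B)$. Its vertices are $2k$ distinct lines, and its edges $M_rM_{r+1}$ correspond to $2k$ distinct points $y_r\in B$ with $\{M_r,M_{r+1}\}=\{L_i(y_r),L_j(y_r)\}$. By the definition of $B$, both $y_rM_r$ and $y_rM_{r+1}$ are edges of $H$. So $M_1y_1M_2y_2\cdots M_{2k}y_{2k}M_1$ is a cycle of length $4k$ in $H$.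
\end{proof}

\section{The full grid: $C_8$ and $C_{10}$}\label{sec:k2}

For $k=2$ no randomness is needed.

\begin{proposition}\label{prop:k2}
Let $d\ge2$, $0<\varepsilon\le1$ and $n\ge d^6/\varepsilon^2$. Then $G=G_X$ satisfies (i)--(iii) of Theorem~\ref{thm:main} for $k=2$.
\end{proposition}

\begin{proof}
Here $8k-6=10$. A cycle of length $2m\le10$ has $4\le2|D|\le m\le5$ by Lemma~\ref{lem:cycles}(a). So $|D|=2$, then $m$ is even by (b), and $m=4$. Thus the only possible length up to $10$ is $8$, which is (i). Property (iii) holds for every $G_S$.

For (ii) we first bound the number $e$ of edges of a $C_4$-free subgraph of $K_{n,n}$. Let $r_1,\dots,r_n$ be the degrees in one class. Two vertices of the other class have at most one common neighbor, so $\sum_u r_u(r_u-1)\le n(n-1)$, while $\sum_u r_u^2\ge e^2/n$ by the Cauchy--Schwarz inequality. Hence $e(e/n-1)<n^2$. If $e\ge2n^{3/2}$, the left side is at least $2n^{3/2}(2n^{1/2}-1)\ge2n^2$, which is impossible. So $e<2n^{3/2}$.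

Now let $H\subseteq G_X$ have at least $\frac{1+\varepsilon}d\,e(G_X)=(1+\varepsilon)n^d$ edges, and take $i,j,B$ from Lemma~\ref{lem:localize}, so that $|B|\ge2\varepsilon n^d/d^3$. One of the $n^{d-2}$ planes $\Pi$ of type $ij$ contains at least $2\varepsilon n^2/d^3$ points of $B$, and this is at least $2n^{3/2}$ because $n^{1/2}\ge d^3/\varepsilon$. So $\Gamma_\Pi(B)$ contains a $C_4$, that is, $B$ contains the four corners of an axis-parallel rectangle, and $H$ contains a $C_8$.
\end{proof}

The general proof has the same two halves. Short cycles are planar and so have length divisible by $4$; and a dense subgraph is dense in some plane, where an extremal result for bipartite graphs produces the cycle. The first half breaks at the next length. With three directions, Lemma~\ref{lem:cycles}(a) allows $m=7$, and for $n,d\ge3$ the graph $G_X$ does contain a $C_{14}$: in the first three coordinates walk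
\[
111\to211\to221\to321\to322\to122\to112\to111,
\]
keeping the other coordinates fixed (Figure~\ref{fig:c14}). The seven points are distinct, and so are the seven lines, which with $*$ in the free coordinate are $*11$, $2{*}1$, $*21$, $32*$, $*22$, $1{*}2$, $11*$. So the full grid says nothing about the pair $(C_{12},C_{14})$, the case $k=3$, $t=2$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x={(1.6cm,0cm)},y={(0.7cm,0.6cm)},z={(0cm,1.5cm)}]
\draw[gray] (1,1,1)--(3,1,1)--(3,2,1)--(1,2,1)--cycle
 (1,1,2)--(3,1,2)--(3,2,2)--(1,2,2)--cycle
 (2,1,1)--(2,2,1)--(2,2,2)--(2,1,2)--cycle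
 (1,1,1)--(1,1,2) (3,1,1)--(3,1,2) (3,2,1)--(3,2,2) (1,2,1)--(1,2,2);
\draw[very thick] (1,1,1)--(2,1,1)--(2,2,1)--(3,2,1)--(3,2,2)--(1,2,2)--(1,1,2)--cycle;
\fill (1,1,1) circle (2.5pt) node[below left] {$111$};
\fill (2,1,1) circle (2.5pt) node[below] {$211$};
\fill (2,2,1) circle (2.5pt) node[below right] {$221$};
\fill (3,2,1) circle (2.5pt) node[right] {$321$};
\fill (3,2,2) circle (2.5pt) node[above right] {$322$};
\fill (1,2,2) circle (2.5pt) node[above] {$122$};
\fill (1,1,2) circle (2.5pt) node[left] {$112$};
\end{tikzpicture}
\caption{Seven points of a three-dimensional grid joined cyclically by seven distinct axis-parallel lines (thick segments). In the point--line incidence graph they form a cycle of length $14$. A cycle that uses only two directions has an even number of points.}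
\label{fig:c14}
\end{figure}

\section{Choosing the density}\label{sec:density}

We thin out the grid at random. Let $A\subseteq X$ contain each point independently with probability $p=n^{-1+\eta}$, where $0<\eta<1$, so that a line contains $pn=n^\eta$ points of $A$ on average. Put $\mu=pn^d=\mathbb E|A|$. From now on $k,d,\varepsilon$ are fixed and asymptotics are as $n\to\infty$; note that $\mu=n^{d-1+\eta}\to\infty$.

A cycle of length $2m$ in $G_X$ has $m$ distinct points, so it survives in $G_A$ with probability $p^m$. By Lemma~\ref{lem:cycles}(c), the expected number of cycles of length $2m$ in $G_A$ with $|D|\ge s$ is at most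
\begin{equation}\label{eq:expected}
d^mn^{d+m-s}p^m=d^m\mu\,\frac{(pn)^{m-1}}{n^{s-1}}=d^m\mu\,n^{(m-1)\eta-(s-1)}.
\end{equation}
The comparison with $\mu$ is what matters: a family of $o(\mu)$ cycles can be destroyed by deleting a negligible part of the graph. This cuts both ways.

The cycles of length $4k$ must not be negligible. With $m=2k$ and $s=2$, the bound~\eqref{eq:expected} is $o(\mu)$ when $\eta<1/(2k-1)$; in that case, typically, removing $o(\mu)$ edges destroys every $C_{4k}$, and nothing like (ii) can hold for large $d$. So we want $\eta>1/(2k-1)$.

The nonplanar cycles that we want to exclude should be negligible. With $s=3$, the bound~\eqref{eq:expected} is $o(\mu)$ exactly when $\eta<2/(m-1)$. This is compatible with $\eta>1/(2k-1)=2/(4k-2)$ when $m<4k-1$. Only odd $m$ give lengths $2$ modulo $4$, and the largest odd $m$ allowed is $4k-3$, which gives the length $8k-6$ and the condition $\eta<2/(4k-4)=1/(2k-2)$. The same condition makes the planar cycles with $m\le2k-1$ negligible, by~\eqref{eq:expected} with $s=2$. We take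
\begin{equation}\label{eq:eta}
\eta=\frac2{4k-3},\qquad\text{so that}\qquad \frac1{2k-1}=\frac2{4k-2}<\eta<\frac2{4k-4}=\frac1{2k-2}.
\end{equation}
For the length $8k-2$, that is $m=4k-1$, the two conditions are $\eta>1/(2k-1)$ and $\eta<1/(2k-1)$, and they are incompatible. This is where the parameter choice stops working, and we make no claim about pairs $(C_{4k},C_{4k+t})$ with $k\ge2$ and $t\ge4k-2$.

That $4k$-cycles are numerous does not yet show that they are hard to destroy. The planes are now sparse, and the edge count used in Section~\ref{sec:k2} has to be replaced by an extremal theorem for random graphs. Let $G_{N,p}$ be the random graph on $N$ labeled vertices in which each pair is an edge independently with probability $p$.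

\begin{theorem}[Haxell, Kohayakawa and \L uczak~\cite{HKL}]\label{thm:HKL}
For every integer $\ell\ge2$ and every $\gamma>0$ there is $C=C(\ell,\gamma)$ such that, if $p=p(N)\ge CN^{-(2\ell-2)/(2\ell-1)}$, then with probability tending to $1$ as $N\to\infty$ every subgraph of $G_{N,p}$ with at least $\gamma\,e(G_{N,p})$ edges contains a $C_{2\ell}$.
\end{theorem}

For $\ell=k$ the exponent is $-1+1/(2k-1)$, so the lower bound in~\eqref{eq:eta} is what the theorem asks for.

We also use two elementary inequalities. Markov's inequality: a random variable $Y\ge0$ satisfies $\mathbb P(Y\ge a)\le\mathbb EY/a$ for $a>0$. Chebyshev's inequality, for a binomial variable $Z$ with mean $\lambda$ (its variance is at most $\lambda$): $\mathbb P(|Z-\lambda|\ge a)\le\lambda/a^2$ for $a>0$.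

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

Let $\eta$ be as in~\eqref{eq:eta}, let $p$, $A$, $\mu$ be as in Section~\ref{sec:density}, and put
\[
\beta=\frac{\varepsilon}{2d^3}.
\]
Since $\varepsilon\le1$ and $d\ge2$, we have $\beta\le1/16$.

\subsection*{Bad cycles}
Call a cycle of length $2m$ in $G_X$ \emph{bad} if either $m\le4k-3$ and $|D|\ge3$, or $m\le2k-1$ and $|D|=2$. Let $Y$ be the number of bad cycles in $G_A$.

\begin{lemma}\label{lem:bad}
We have $\mathbb EY=o(\mu)$. If $S\subseteq X$ and $G_S$ has no bad cycle, then $G_S$ satisfies (i).
\end{lemma}

\begin{proof}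
For $m\le4k-3$ and $s=3$ the exponent in~\eqref{eq:expected} is at most $(4k-4)\eta-2=-\eta$. For $m\le2k-1$ and $s=2$ it is at most $(2k-2)\eta-1=-\eta/2$. Summing over the fewer than $4k$ values of $m$ gives $\mathbb EY\le4k\,d^{4k}\mu\,(n^{-\eta}+n^{-\eta/2})=o(\mu)$.

Let $G_S$ have no bad cycle and consider a cycle of length $2m\le8k-6$ in it; all cycles of $G_S$ have even length. Then $m\le4k-3$, so $|D|\le2$, and $|D|=2$ by Lemma~\ref{lem:cycles}(a). Hence $m$ is even by Lemma~\ref{lem:cycles}(b), and $m\ge2k$ because the cycle is not bad of the second kind. So $2m$ is divisible by $4$ and at least $4k$.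
\end{proof}

The bad cycles of the second kind are removed only to obtain the bound $4k$ in (i); Theorem~\ref{thm:answer} uses just the divisibility.

\subsection*{Deficient planes}
Lemma~\ref{lem:localize} will give a set $B\subseteq A$ that depends on $H$ and on the points deleted to remove bad cycles, so we have no control over it beyond its size. We therefore need a property of a plane that concerns all large subsets of $A\cap\Pi$ at once. Call a plane $\Pi$ \emph{deficient} if there is a set $B\subseteq A\cap\Pi$ with $|B|\ge\beta pn^2$ such that $\Gamma_\Pi(B)$ is $C_{2k}$-free. For every plane, $\Gamma_\Pi(A)$ is distributed as the random bipartite graph $G(n,n,p)$, in which each edge of $K_{n,n}$ is kept independently with probability $p$. So the probability $\pi_n$ of being deficient is the same for all planes.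

\begin{lemma}\label{lem:pi}
We have $\pi_n\to0$.
\end{lemma}

\begin{proof}
The edges of $G_{2n,p}$ between two fixed halves of the vertex set form a copy of $G(n,n,p)$. We apply Theorem~\ref{thm:HKL} with $\ell=k$ and $\gamma=\beta/3$ along even $N=2n$ (for odd $N$ take edge probability $1$; only large $N$ matter). Its hypothesis holds for large $n$, because
\[
\frac{p}{(2n)^{-(2k-2)/(2k-1)}}\ge\frac{n^{-1+\eta}}{n^{-1+1/(2k-1)}}=n^{\eta-1/(2k-1)}\to\infty
\]
by~\eqref{eq:eta}. So with probability $1-o(1)$ every subgraph of $G_{2n,p}$ with at least $\frac\beta3\,e(G_{2n,p})$ edges contains a $C_{2k}$. Moreover $e(G_{2n,p})$ is binomial with mean $p\binom{2n}2<2pn^2$, so by Chebyshev's inequality it exceeds $3pn^2$ with probability at most $2pn^2/(pn^2)^2=2/(pn^2)\to0$. When the first event holds and $e(G_{2n,p})\le3pn^2$, a subgraph of $G(n,n,p)$ with at least $\beta pn^2\ge\frac\beta3\,e(G_{2n,p})$ edges contains a $C_{2k}$. Subsets $B\subseteq A\cap\Pi$ correspond to edge sets of $\Gamma_\Pi(A)$, so $\Pi$ is deficient with probability $o(1)$.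
\end{proof}

Theorem~\ref{thm:HKL}, as stated, gives no rate for $\pi_n$, and for $d\ge3$ the number of planes grows with $n$, so we cannot exclude deficient planes by a union bound. It is enough that they carry few points of $A$. Let
\[
W=\sum_{\Pi\ \text{deficient}}|A\cap\Pi|,
\]
where the sum is over deficient planes of all types. The size of $A\cap\Pi$ and the event that $\Pi$ is deficient are not independent (adding points to $A$ keeps a deficient plane deficient), so we separate them by the Cauchy--Schwarz inequality.

\begin{lemma}\label{lem:W}
We have $\mathbb EW=o(\mu)$.
\end{lemma}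

\begin{proof}
For a plane $\Pi$, the variable $Z=|A\cap\Pi|$ is binomial with mean $\lambda=pn^2=n^{1+\eta}\ge1$, so $\mathbb EZ^2\le\lambda^2+\lambda\le2\lambda^2$. Hence
\[
\mathbb E\big[Z\,\mathbf 1_{\Pi\ \text{deficient}}\big]\le\sqrt{\mathbb EZ^2\cdot\pi_n}\le\sqrt{2\pi_n}\;pn^2 .
\]
There are $\binom d2n^{d-2}$ planes, so $\mathbb EW\le\binom d2\sqrt{2\pi_n}\,\mu$, and this is $o(\mu)$ by Lemma~\ref{lem:pi}.
\end{proof}

\subsection*{The graph $G$}
By Chebyshev's inequality $|A|<(1-\beta)\mu$ has probability at most $1/(\beta^2\mu)=o(1)$. By Markov's inequality and Lemmas~\ref{lem:bad} and~\ref{lem:W}, each of the events $Y>\beta\mu$ and $W>\beta\mu$ has probability $o(1)$. So for large $n$ we can fix a set $A$ with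
\[
|A|\ge(1-\beta)\mu,\qquad Y\le\beta\mu,\qquad W\le\beta\mu .
\]
Delete from $A$ one point of each bad cycle of $G_A$, call the remaining set $A'$, and let $G=G_{A'}$. At most $Y$ points are deleted, so $|A'|\ge(1-2\beta)\mu\ge\mu/2>0$, and $G$ has $d|A'|>0$ edges. A bad cycle of $G$ would be a bad cycle of $G_A$ with all its points in $A'$, and there is none. So (i) holds by Lemma~\ref{lem:bad}, and (iii) holds as for every $G_S$.

It remains to prove (ii). Let $H\subseteq G$ have at least $\frac{1+\varepsilon}d\,e(G)=(1+\varepsilon)|A'|$ edges. Lemma~\ref{lem:localize} with $S=A'$ gives directions $i<j$ and a set $B\subseteq A'$ with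
\[
|B|\ge\frac{2\varepsilon|A'|}{d^3}\ge\frac{\varepsilon\mu}{d^3}=2\beta\mu .
\]
Each point of $B$ lies in exactly one plane of type $ij$. Since $B\subseteq A$, at most $W\le\beta\mu$ points of $B$ lie in deficient planes of this type. So at least $\beta\mu=n^{d-2}\cdot\beta pn^2$ points of $B$ lie in planes of type $ij$ that are not deficient. There are at most $n^{d-2}$ such planes, so one of them, $\Pi$, has $|B\cap\Pi|\ge\beta pn^2$. As $B\cap\Pi\subseteq A\cap\Pi$ and $\Pi$ is not deficient, $\Gamma_\Pi(B)=\Gamma_\Pi(B\cap\Pi)$ contains a $C_{2k}$. By Lemma~\ref{lem:localize}, $H$ contains a $C_{4k}$. This completes the proof of Theorem~\ref{thm:main}. \qed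

\begin{remark}[The hypotheses]\label{rem:hyp}
The assumption $k\ge2$ is needed to apply Theorem~\ref{thm:HKL} with $\ell=k$; for $k=1$ the grid cannot help, since $G_X$ has no $C_4$ by Lemma~\ref{lem:cycles}(a). The assumption $\varepsilon>0$ produces the set $B$ in Lemma~\ref{lem:localize}, and by (iii) it cannot be dropped. The bound $\varepsilon\le1$ only keeps $\beta$ small, so that $|A'|\ge\mu/2$. In Theorem~\ref{thm:answer} the condition $t\equiv2\pmod4$ enters through Lemma~\ref{lem:cycles}(b). Property (i) excludes no length that is divisible by $4$ and at least $4k$, and planes are a source of such lengths: $K_{n,n}$ contains $C_{2r}$ for $2\le r\le n$, so $G_X$ contains $C_{4r}$ for all these $r$.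
\end{remark}

\begin{thebibliography}{9}

\bibitem{CMP}
David Conlon, Eion Mulrenin and Cosmin Pohoata, \emph{Two counterexamples to a conjecture about even cycles}, arXiv:2603.24515 (2026).

\bibitem{HKL}
Haxell, Kohayakawa and \L uczak, \emph{Tur\'an's extremal problem in random graphs: forbidding even cycles}, J. Combin. Theory Ser. B 64 (1995) 273--287.

\bibitem{KO}
K\"uhn and Osthus (2004).

\end{thebibliography}
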